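# Operations that preserve density zero form a precomplete clone

## 1. Every operation is a sum of two operations with sparse values

Take any operation $h:\mathbb N^m\to\mathbb N$ on $\mathbb N=\{0,1,2,\dots\}$, as wild as you like. Split the binary expansion of each value $h(x)$ into two parts: let $u(x)$ keep the digits in even positions (the powers $4^i$), and let $v(x)$ keep the digits in odd positions (the numbers $2\cdot 4^i$). Then
$$h(x)=u(x)+v(x)\qquad\text{for all }x\in\mathbb N^m. \tag{1}$$
The values of $u$ lie in the set $A_1$ of all sums of distinct powers of $4$, and the values of $v$ lie in $A_2=\{2a:a\in A_1\}$. Both sets are very thin. Indeed $|A_1\cap[0,4^r)|=2^r$, where $[a,b)=\{x\in\mathbb N:a\le x<b\}$. If $4^{r-1}\le N<4^r$, then $|A_1\cap[0,N)|\le 2^r\le 2\sqrt N$, and $|A_2\cap[0,N)|\le|A_1\cap[0,N)|$. So $A_1$ and $A_2$ have density zero, while $A_1+A_2=\mathbb N$.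

In other words: addition maps a product of two small sets onto everything, and *therefore* every operation can be written using addition and operations with small range. The argument uses nothing about addition except the equation $A_1+A_2=\mathbb N$. Now suppose that $f$ is some other operation which maps some product of density-zero sets to a set that is merely *not* of density zero. Does $f$ still produce every operation, provided that we may help it with operations that do preserve density zero? That is the question of this lecture. We first make it precise, then enlarge the easy case a little, and then see what changes in general.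

## 2. Clones, ideals, and the clone of an ideal

Let $X$ be an infinite set, let $\mathscr O^{(n)}$ be the set of all $n$-ary operations $X^n\to X$, and let $\mathscr O=\bigcup_{n\ge1}\mathscr O^{(n)}$.

**Definition (clone).** A set $\mathscr C\subseteq\mathscr O$ is a *clone* if it contains all projections $\pi^n_k(x_1,\dots,x_n)=x_k$ for $1\le k\le n$ and is closed under composition: if $f\in\mathscr C$ is $n$-ary and $g_1,\dots,g_n\in\mathscr C$ are $m$-ary, then the $m$-ary operation $f(g_1,\dots,g_n)$ is in $\mathscr C$.

Because projections are present, we may add dummy variables and rename variables before composing. In particular, if $g_1,\dots,g_n$ have arities $k_1,\dots,k_n$, then $f(g_1,\dots,g_n)$ "in disjoint variables", an operation of arity $k_1+\dots+k_n$, is also in $\mathscr C$. Intersections of clones are clones, so every set of operations generates a clone, and the clones on $X$ form a complete lattice under inclusion, with largest element $\mathscr O$.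

**Definition (precomplete).** A clone $\mathscr C\subsetneq\mathscr O$ is *precomplete* if no clone lies strictly between $\mathscr C$ and $\mathscr O$; that is, $\mathscr C$ is a dual atom of the lattice.

Here is the form in which we use this. *A clone $\mathscr C\ne\mathscr O$ is precomplete if for every $f\in\mathscr O\setminus\mathscr C$ the clone generated by $\mathscr C\cup\{f\}$ is $\mathscr O$.* For if $\mathscr C\subsetneq\mathscr D\subseteq\mathscr O$ with $\mathscr D$ a clone, pick $f\in\mathscr D\setminus\mathscr C$; then $\mathscr D$ contains the clone generated by $\mathscr C\cup\{f\}$, so $\mathscr D=\mathscr O$.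

An *ideal* $I$ of subsets of $X$ is a nonempty family closed under subsets and finite unions; it is *proper* if $X\notin I$. Think of its members as the small sets.

**Definition (ideal clone).** The *ideal clone* $\mathscr C_I$ consists of the operations that map small sets to small sets: an $n$-ary $f$ is in $\mathscr C_I$ iff $f[A_1\times\dots\times A_n]\in I$ for all $A_1,\dots,A_n\in I$.

We use the same notation $\mathscr C_J$ for any downward-closed family $J$ of subsets, and it is always a clone. For projections, $\pi^n_k[S_1\times\dots\times S_n]\subseteq S_k$. For compositions,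
$$f(g_1,\dots,g_n)[S_1\times\dots\times S_m]\subseteq f\Big[\prod_{i=1}^n g_i[S_1\times\dots\times S_m]\Big],$$
and if all $S_l\in J$, then each $g_i[S_1\times\dots\times S_m]$ is in $J$, hence so is the right side.

From now on $X=\mathbb N$. The *upper density* of $A\subseteq\mathbb N$ is $\overline d(A)=\limsup_{n\to\infty}|A\cap\{0,\dots,n\}|/(n+1)$. Let
$$Z=I_{d=0}=\{A\subseteq\mathbb N:\overline d(A)=0\}.$$
Thus $A\in Z$ iff $|A\cap[0,N)|/N\to0$, and $Z$ is a proper ideal that contains all finite sets.

Some examples. The binary operation $\max$ is in $\mathscr C_Z$, since $\max[A_1\times A_2]\subseteq A_1\cup A_2$. Every operation whose range lies in a single member of $Z$ is in $\mathscr C_Z$, no matter how it behaves otherwise; these operations will be our workhorses. Addition is not in $\mathscr C_Z$, by Section 1. Neither is $x\mapsto\lfloor\sqrt x\rfloor$, since it maps the squares, a member of $Z$, onto $\mathbb N$. So $\mathscr C_Z\neq\mathscr O$.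

The problem, posed in Mathias Beiglböck, Martin Goldstern, Lutz Heindorf and Michael Pinsker, "Clones from ideals", arXiv:0802.3822 (2008), is: *is $\mathscr C_Z$ precomplete?* The answer is yes. By the remark after the definition, we must take an arbitrary $f\notin\mathscr C_Z$ and generate every operation from $f$ and $\mathscr C_Z$. The trick of Section 1 turns this into a question about one set $B$.

**Lemma 1 (reduction to one set).** Let $I$ be an ideal on $\mathbb N$, let $f\in\mathscr O^{(n)}$, let $A_1,\dots,A_n\in I$, and put $B=f[A_1\times\dots\times A_n]$. Suppose that $g$ is a $k$-ary operation in $\mathscr C_I$ with $g[B^k]=\mathbb N$. Then every $h\in\mathscr O$ has the form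
$$h=g\big(f(u_{11},\dots,u_{1n}),\dots,f(u_{k1},\dots,u_{kn})\big)\qquad\text{with all }u_{ij}\in\mathscr C_I .$$

*Proof.* Let $h$ be $m$-ary. For each $x\in\mathbb N^m$ choose $(b_1,\dots,b_k)\in B^k$ with $g(b_1,\dots,b_k)=h(x)$. For each $i$ choose $u_{ij}(x)\in A_j$ for $1\le j\le n$ with $f(u_{i1}(x),\dots,u_{in}(x))=b_i$; this is possible since $b_i\in f[A_1\times\dots\times A_n]$. The displayed equation holds by construction. The range of $u_{ij}$ is contained in $A_j\in I$, so $u_{ij}\in\mathscr C_I$. $\square$

If $B=\mathbb N$ we can take $k=1$ and $g$ the identity, and we are back in Section 1. If $f\notin\mathscr C_Z$, all that we are given is some $B=f[A_1\times\dots\times A_n]$ with $\overline d(B)>0$. So the task is: *given $B$ with $\overline d(B)>0$, spread $B$ over all of $\mathbb N$ by an operation in $\mathscr C_Z$.*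

## 3. Images of positive lower density: the counting function works

The first thing to try is to close the gaps in $B$: send the $j$-th element of $B$ to $j$. This works when $B$ has a fixed share of *every* long initial segment.

**Proposition 2.** Suppose there are $\delta>0$ and $N_0$ such that $|B\cap[0,N)|\ge\delta N$ for all $N\ge N_0$. Then the unary operation $r(x)=|B\cap[0,x)|$ is in $\mathscr C_Z$, and $r[B]=\mathbb N$.

*Proof.* The set $B$ is infinite, and its element with exactly $j$ predecessors in $B$ is mapped to $j$; so $r[B]=\mathbb N$. Let $A\in Z$ and $N\ge\delta N_0$, $N\ge1$. Each $j\in r[A]$ with $j<N$ is $r(x)$ for some $x\in A$ with $|B\cap[0,x)|<N$. If $x\ge N_0$, then $\delta x\le|B\cap[0,x)|<N$, so $x<N/\delta$; if $x<N_0$, then again $x<N/\delta$. With $M=\lceil N/\delta\rceil$ this gives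
$$\frac{|r[A]\cap[0,N)|}{N}\le\frac{|A\cap[0,M)|}{M}\cdot\frac MN,\qquad \frac MN\le\frac1\delta+1 .$$
The right side tends to $0$ as $N\to\infty$, so $r[A]\in Z$. $\square$

With Lemma 1, every $f$ with such an image $B$ gives $h=r(f(u_1,\dots,u_n))$ for every $h$. What changes when only the *upper* density of $B$ is positive? Then $B$ may have huge gaps. The counting function carries an element just after a gap down to a much smaller number, and a set that was sparse because it sat high up need not be sparse any more.

## 4. Sets with long gaps defeat every unary map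

Before making this precise, we record an elementary fact that will be used five times.

**Lemma 3 (geometric averages).** Let $0<\rho<1$ and let $(a_j)_{j\ge0}$ be nonnegative reals with $a_j\to0$. Then $\sum_{j\le k}\rho^{k-j}a_j\to0$ as $k\to\infty$.

*Proof.* Let $a_j\le C$ for all $j$. Given $\varepsilon>0$, pick $j_0$ with $a_j\le\varepsilon$ for $j\ge j_0$. For $k\ge j_0$, the terms with $j<j_0$ contribute at most $Cj_0\rho^{k-j_0}$, and the others at most $\varepsilon/(1-\rho)$. The first bound tends to $0$ as $k\to\infty$, and $\varepsilon$ was arbitrary. $\square$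

Consider
$$B=\bigcup_{k\ge0}[n_k,2n_k),\qquad n_0\ge1,\quad n_{k+1}\ge2n_k,\quad \frac{n_{k+1}}{n_k}\to\infty, \tag{2}$$
for example $n_k=2^{k^2}$. Since $|B\cap[0,2n_k)|\ge n_k$, we have $\overline d(B)\ge\frac12$. Put $N_k=\lfloor\sqrt{n_kn_{k+1}}\rfloor$, a scale strictly in between. As $k\to\infty$,
$$\frac{N_k}{n_k}\ge\sqrt{\frac{n_{k+1}}{n_k}}-\frac1{n_k}\to\infty,\qquad \frac{N_k}{n_{k+1}}\le\sqrt{\frac{n_k}{n_{k+1}}}\to0, \tag{3}$$
where the first limit uses $n_k\ge1$. Moreover
$$\frac1{n_{k+1}}\sum_{j\le k}N_j\le\sum_{j\le k}2^{-(k-j)}\frac{N_j}{n_{j+1}}\to0, \tag{4}$$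
because $n_{j+1}\le2^{-(k-j)}n_{k+1}$, by (3) and Lemma 3.

Here is how the counting function $r$ of $B$ fails. The set $A=\bigcup_k[n_{k+1},n_{k+1}+N_k)$ is a subset of $B$, since $N_k\le n_{k+1}$. It lies in $Z$: below any $N\in[n_{k+1},n_{k+2})$ it has at most $\sum_{j\le k}N_j=o(n_{k+1})$ elements, by (4). But $n_{k+1}$ is preceded in $B$ by $\sigma_k=\sum_{j\le k}n_j\le2n_k$ elements, so $r[A]\supseteq[\sigma_k,\sigma_k+N_k)$. Since $\sigma_k/N_k\to0$, the set $r[A]$ fills almost all of $[0,\sigma_k+N_k)$, and $r\notin\mathscr C_Z$.

A cleverer unary map does not help.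

**Proposition 4.** For $B$ as in (2), no unary $g\in\mathscr C_Z$ satisfies $g[B]=\mathbb N$.

*Proof.* Suppose $g\in\mathscr C_Z$ is unary and $g[B]=\mathbb N$. The plan is to look at the values in $[N_k,2N_k)$: there are too few points of $B$ below $2n_k$ to produce them, so nearly all come from above the gap, where so few points are needed that they form a sparse set.

For every $k$ and $x\in[N_k,2N_k)$ pick $t(x)\in B$ with $g(t(x))=x$. On this interval $t$ is injective, so at most $2n_k$ of these $x$ have $t(x)<2n_k$. Let $A_k$ be the set of the values $t(x)$ for the remaining $x$ in $[N_k,2N_k)$. Since $B\cap[2n_k,n_{k+1})=\emptyset$, we have $A_k\subseteq[n_{k+1},\infty)$, and $|A_k|\le N_k$.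

Let $A=\bigcup_kA_k$. If $N\in[n_{k+1},n_{k+2})$, then only the $A_j$ with $j\le k$ have elements below $N$, so $|A\cap[0,N)|\le\sum_{j\le k}N_j$, which is $o(n_{k+1})$ by (4). Hence $A\in Z$. But $g[A]$ contains all but at most $2n_k$ elements of $[N_k,2N_k)$, so
$$\frac{|g[A]\cap[0,2N_k)|}{2N_k}\ge\frac{N_k-2n_k}{2N_k}\to\frac12$$
by (3). Thus $g[A]\notin Z$, contradicting $g\in\mathscr C_Z$. $\square$

The proof shows where the obstruction lies: it is a count. Below the gap there are at most $2n_k$ points of $B$, and a unary map can produce only $2n_k$ values from them. If we feed *pairs* from $B$ into a binary operation, this count disappears.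

## 5. Pulling $\mathbb N$ back into $B$ by periodic repetition

We now turn the arrow around. Instead of a map from $B$ onto $\mathbb N$, look for a map $\varphi:\mathbb N\to B$ for which *preimages* of small sets are small. For the $B$ in (2) there is an obvious candidate: on the long interval $[2n_k,2n_{k+1})$ repeat the block $[n_k,2n_k)$ periodically, $\varphi(x)=n_k+(x\bmod n_k)$. If $A$ occupies a fraction $\varepsilon_k$ of the block, its preimage occupies about the fraction $\varepsilon_k$ of each long stretch of $[2n_k,2n_{k+1})$, however long this interval is. And $A\in Z$ forces $\varepsilon_k\to0$, because the block is a fixed share of $[0,2n_k)$. Here only upper density is needed: we are free to choose which blocks to use. The next lemma does this for general $B$.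

**Lemma 5.** If $B\subseteq\mathbb N$ and $\overline d(B)>0$, there is $\varphi:\mathbb N\to B$ such that $\varphi^{-1}[A]\in Z$ for every $A\in Z$.

*Proof.* **Step 1: choose the blocks.** We want blocks of $B$, each a fixed share of the initial segment that it ends. Fix $\delta>0$ with $2\delta<\overline d(B)$. Then $|B\cap[0,n)|\ge2\delta n$ for infinitely many $n$. Put $n_0=0$ and choose inductively $0<n_1<n_2<\cdots$ with
$$|B\cap[0,n_k)|\ge2\delta n_k,\qquad n_k\ge2n_{k-1},\qquad \delta n_k\ge n_{k-1}.$$
(These $n_k$ are cut points; they are not the $n_k$ of (2).) Let $B_k=B\cap[n_{k-1},n_k)$ for $k\ge1$. At most $n_{k-1}\le\delta n_k$ elements of $B\cap[0,n_k)$ lie below $n_{k-1}$, so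
$$\delta n_k\le|B_k|\le n_k. \tag{5}$$
In particular $B_k\ne\emptyset$.

**Step 2: define $\varphi$.** On $[n_k,n_{k+1})$, just above the block $B_k$, we repeat that block periodically. Enumerate $B_k=\{b^k_0,\dots,b^k_{|B_k|-1}\}$. For $x\in[n_k,n_{k+1})$ with $k\ge1$ let $\varphi(x)=b^k_{\,x\bmod|B_k|}$. On $[0,n_1)$ let $\varphi$ be constant with some value in $B$.

**Step 3: bound one interval.** Let $A\in Z$ and $\varepsilon_k=|A\cap B_k|/|B_k|$ for $k\ge1$. By (5),
$$\varepsilon_k\le\frac{|A\cap[0,n_k)|}{\delta n_k}\to0 .$$
Among $L$ consecutive integers, each residue class modulo $q$ occurs at most $L/q+1$ times. So for $k\ge1$ and $n_k<N\le n_{k+1}$,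
$$|\varphi^{-1}[A]\cap[n_k,N)|\le|A\cap B_k|\Big(\frac{N-n_k}{|B_k|}+1\Big)=\varepsilon_k\,(N-n_k+|B_k|)\le\varepsilon_kN, \tag{6}$$
where the last step uses $|B_k|\le n_k$.

**Step 4: add up the intervals.** Let $n_k<N\le n_{k+1}$ with $k\ge1$. For $1\le j<k$, use (6) with index $j$ and with $n_{j+1}$ in place of $N$; since $n_{i+1}\ge2n_i$, it gives
$$|\varphi^{-1}[A]\cap[n_j,n_{j+1})|\le\varepsilon_jn_{j+1}\le\varepsilon_j2^{-(k-1-j)}n_k\le\varepsilon_j2^{-(k-1-j)}N .$$
Together with the trivial bound $n_1$ for the part in $[0,n_1)$, and (6) itself for the part in $[n_k,N)$,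
$$\frac{|\varphi^{-1}[A]\cap[0,N)|}{N}\le\frac{n_1}{N}+\sum_{1\le j<k}2^{-(k-1-j)}\varepsilon_j+\varepsilon_k .$$
As $N\to\infty$ also $k\to\infty$, and the right side tends to $0$ by Lemma 3. Hence $\varphi^{-1}[A]\in Z$. $\square$

## 6. One variable picks a fiber, the other a point of it

The map $\varphi$ goes from $\mathbb N$ to $B$, but Lemma 1 asks for an operation going from $B$ to $\mathbb N$. A point $a\in B$ cannot name one element of $\mathbb N$, but it can name the fiber $\varphi^{-1}(a)$. A second variable, also running through $B$, can then walk through that fiber. What makes this work is that the *first* variable alone guarantees smallness: if it stays in $A\in Z$, the output stays in $\varphi^{-1}[A]$ (apart from a default value), whatever the second variable does.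

**Lemma 6.** If $\overline d(B)>0$, there is a binary $g\in\mathscr C_Z$ with $g[B\times B]=\mathbb N$.

*Proof.* Take $\varphi$ from Lemma 5. For each $a\in\varphi[\mathbb N]\subseteq B$ choose $e_a:\mathbb N\to\varphi^{-1}(a)$ with $e_a[B]=\varphi^{-1}(a)$; this is possible since $B$ is infinite and $\varphi^{-1}(a)$ is nonempty and countable. Put
$$g(a,y)=e_a(y)\ \text{ if }a\in\varphi[\mathbb N],\qquad g(a,y)=0\ \text{ otherwise.}$$

*$g$ preserves $Z$.* Let $A_1,A_2\in Z$, $a\in A_1$ and $y\in A_2$. Then $g(a,y)$ is $0$ or lies in $\varphi^{-1}(a)\subseteq\varphi^{-1}[A_1]$. So $g[A_1\times A_2]\subseteq\{0\}\cup\varphi^{-1}[A_1]\in Z$.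

*$g$ spreads $B$ over $\mathbb N$.* Since $\varphi[\mathbb N]\subseteq B$, we have $g[B\times B]\supseteq\bigcup_{a\in\varphi[\mathbb N]}e_a[B]=\bigcup_{a\in\varphi[\mathbb N]}\varphi^{-1}(a)=\mathbb N$. $\square$

**Theorem 7.** $\mathscr C_Z$ is precomplete. Moreover, for every $f\in\mathscr O^{(n)}\setminus\mathscr C_Z$ there is a binary $g\in\mathscr C_Z$ such that every $h\in\mathscr O$ has the form
$$h=g\big(f(u_1,\dots,u_n),\,f(v_1,\dots,v_n)\big)\quad\text{with all }u_j,v_j\in\mathscr C_Z .$$

*Proof.* We saw in Section 2 that $\mathscr C_Z\ne\mathscr O$. Let $f\in\mathscr O^{(n)}\setminus\mathscr C_Z$. By definition there are $A_1,\dots,A_n\in Z$ with $B:=f[A_1\times\dots\times A_n]\notin Z$, that is, $\overline d(B)>0$. Take $g$ from Lemma 6; it depends only on $B$. Lemma 1 with $I=Z$ and $k=2$ gives the stated form for every $h$ (write $u_j=u_{1j}$ and $v_j=u_{2j}$). Hence the clone generated by $\mathscr C_Z\cup\{f\}$ is $\mathscr O$. Since $f\notin\mathscr C_Z$ was arbitrary, $\mathscr C_Z$ is precomplete. $\square$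

By Proposition 4, the binary $g$ in Lemma 6 cannot in general be replaced by a unary one.

## 7. A criterion for general ideals

Which features of $Z$ did we use? The proof had two halves: spreading $B$ over $\mathbb N$ by an operation of the clone, and pulling $\mathbb N$ back into $B$. We show that each half, with enough variables allowed, is *equivalent* to precompleteness. The ideal must contain an infinite set: if $I$ is the ideal of finite sets, then every operation maps finite products to finite sets, so $\mathscr C_I=\mathscr O$.

**Theorem 8.** Let $I$ be a proper ideal on $\mathbb N$ containing all finite sets and at least one infinite set. The following are equivalent.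

* (a) $\mathscr C_I$ is precomplete.
* (b) For every $B\notin I$ there are $k\ge1$ and a $k$-ary $g\in\mathscr C_I$ with $g[B^k]=\mathbb N$.
* (c) For every $B\notin I$ there are $k\ge1$ and $\varphi_1,\dots,\varphi_k:\mathbb N\to B$ such that $\{x:\varphi_i(x)\in A\text{ for all }i\}\in I$ for every $A\in I$.

For $I=Z$, Lemma 5 is (c) with $k=1$, and Lemma 6 is (b) with $k=2$.

*Proof.* Any $B\notin I$ is infinite, because $I$ contains all finite sets.

**(b) implies (a): as in Theorem 7.** An infinite member of $I$ can be mapped onto $\mathbb N\notin I$ by a unary operation, so $\mathscr C_I\ne\mathscr O$. If $f\notin\mathscr C_I$, then $B=f[A_1\times\dots\times A_n]\notin I$ for some $A_j\in I$. Take $g$ from (b); by Lemma 1 every $h\in\mathscr O$ is a composition of $g$, $f$ and operations $u_{ij}\in\mathscr C_I$. So $\mathscr C_I\cup\{f\}$ generates $\mathscr O$.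

**(a) implies (b): build a larger clone out of $B$.** Given $B\notin I$, we collect everything that $B$ can cover with the help of $\mathscr C_I$, and show that precompleteness forces this collection to contain $\mathbb N$. Let
$$J=\{S\subseteq\mathbb N:S\subseteq g[B^k]\text{ for some }k\ge1\text{ and some }k\text{-ary }g\in\mathscr C_I\}.$$
This family is downward closed, so $\mathscr C_J$ is a clone by Section 2; and $B\in J$, by taking $g$ to be the identity.

First, $\mathscr C_I\subseteq\mathscr C_J$. Let $h\in\mathscr C_I$ be $m$-ary and $S_i\subseteq g_i[B^{k_i}]$ with $g_i\in\mathscr C_I$ for $1\le i\le m$. Let $g=h(g_1,\dots,g_m)$ in disjoint variables. Then $g\in\mathscr C_I$ and $h[S_1\times\dots\times S_m]\subseteq g[B^{k_1+\dots+k_m}]$, so this image is in $J$.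

Second, $\mathscr C_I\ne\mathscr C_J$. Let $A$ be an infinite member of $I$, and let $f$ be a unary operation with range in $B$ and $f[A]=B$. All images under $f$ are subsets of $B\in J$, so $f\in\mathscr C_J$. But $f[A]=B\notin I$, so $f\notin\mathscr C_I$.

By (a), $\mathscr C_J=\mathscr O$. In particular $\mathscr C_J$ contains a unary operation that maps the infinite set $B$ onto $\mathbb N$. Since $B\in J$, it follows that $\mathbb N\in J$, which says $\mathbb N=g[B^k]$ for some $k$-ary $g\in\mathscr C_I$.

**(b) implies (c): choose preimages.** For each $x\in\mathbb N$ choose $(\varphi_1(x),\dots,\varphi_k(x))\in B^k$ with $g(\varphi_1(x),\dots,\varphi_k(x))=x$. Let $A\in I$. If $\varphi_i(x)\in A$ for all $i$, then $x\in g[A^k]$, and $g[A^k]\in I$ because $g\in\mathscr C_I$. So $\{x:\varphi_i(x)\in A\text{ for all }i\}\in I$.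

**(c) implies (b): walk through fibers as in Lemma 6.** Let $\Phi=(\varphi_1,\dots,\varphi_k):\mathbb N\to B^k$. For $t\in\Phi[\mathbb N]$ let $e_t:\mathbb N\to\Phi^{-1}(t)$ satisfy $e_t[B]=\Phi^{-1}(t)$; this is possible since $B$ is infinite and the fiber is nonempty and countable. For $t\in\mathbb N^k$ and $y\in\mathbb N$ put $g(t,y)=e_t(y)$ if $t\in\Phi[\mathbb N]$, and $g(t,y)=0$ otherwise; $g$ is $(k+1)$-ary. Let $A_1,\dots,A_{k+1}\in I$ and $A=A_1\cup\dots\cup A_{k+1}\in I$. If $t\in A_1\times\dots\times A_k$ and $g(t,y)=e_t(y)=x$, then $\Phi(x)=t$, so $\varphi_i(x)\in A$ for all $i$. Hence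
$$g[A_1\times\dots\times A_{k+1}]\subseteq\{0\}\cup\{x:\varphi_i(x)\in A\text{ for all }i\}\in I,$$
so $g\in\mathscr C_I$. Also $g[B^{k+1}]\supseteq\bigcup_{t\in\Phi[\mathbb N]}e_t[B]=\mathbb N$. $\square$

## 8. Ideals given by measures on finite blocks

Density zero can be tested on dyadic blocks: with $F_0=\{0,1\}$ and $F_n=[2^n,2^{n+1})$ for $n\ge1$, a set $A$ is in $Z$ iff $|A\cap F_n|/2^n\to0$ (this is the case $\alpha=1$ of a computation in Section 10). Here each block carries a measure of total mass at most $2$, and single points have mass $2^{-n}\to0$. For ideals of this shape, the criterion decides precompleteness completely.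

Let $(F_n)_{n\in\mathbb N}$ be a partition of $\mathbb N$ into finite sets and let $\mu_n$ be a finite measure on $F_n$. Write $\mu_n(A)$ for $\mu_n(A\cap F_n)$, and let $\mathrm{at}(\mu_n)=\max_{x\in F_n}\mu_n(\{x\})$ be the largest mass of a point.

**Theorem 9.** Assume $\mathrm{at}(\mu_n)\to0$ and $\mu_n(F_n)\not\to0$, and let $I=\{A:\mu_n(A)\to0\}$. Then
$$\mathscr C_I\text{ is precomplete}\iff\sup_n\mu_n(F_n)<\infty .$$

Theorem 8 applies to $I$. Clearly $I$ is an ideal; it is proper since $\mu_n(F_n)\not\to0$. A finite set meets only finitely many $F_n$, so it is in $I$. A set with exactly one point in each $F_n$ is infinite, and it is in $I$ because $\mathrm{at}(\mu_n)\to0$.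

*Proof that bounded masses give a precomplete clone.* Let $M=\sup_n\mu_n(F_n)<\infty$; note $M>0$. Let $B\notin I$. We construct one map $\varphi:\mathbb N\to B$ as in (c) of Theorem 8. As in Lemma 5, each $F_n$ is mapped to one block of $B$. Periodic repetition is replaced by filling containers.

**Step 1: choose the target block for each $F_n$.** The target must carry a fixed amount of mass, and its points must be at least as heavy as the points of $F_n$, so that one surplus point does no harm. Since $B\notin I$, there are $\delta>0$ and an infinite $K\subseteq\mathbb N$ with $\mu_k(B)\ge\delta$ for $k\in K$. For $k\in K$ let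
$$B_k=\{b\in B\cap F_k:\mu_k(\{b\})>0\},\qquad \eta_k=\min_{b\in B_k}\mu_k(\{b\})>0 .$$
Then $\mu_k(B_k)=\mu_k(B)\ge\delta$, so $B_k$ is nonempty. Let
$$k(n)=\max\{k\in K:k\le n,\ \mathrm{at}(\mu_n)\le\eta_k\}$$
if this set is nonempty. For any fixed $k\in K$, all large $n$ satisfy $n\ge k$ and $\mathrm{at}(\mu_n)\le\eta_k$, hence $k(n)\ge k$. So $k(n)$ is defined for all but finitely many $n$, and $k(n)\to\infty$.

**Step 2: distribute $F_n$ over the target.** We want each $b\in B_k$ to receive mass at most a constant times $\mu_k(\{b\})$. Let $k=k(n)$ be defined and put $c_b=\frac M\delta\mu_k(\{b\})$ for $b\in B_k$. Take the points of $F_n$ one at a time, and assign each of them to some $b\in B_k$ whose already assigned mass is $<c_b$, if such a $b$ exists. If none exists, the mass already assigned is at least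
$$\sum_{b\in B_k}c_b=\frac M\delta\mu_k(B_k)\ge M\ge\mu_n(F_n);$$
then all remaining points have measure $0$, and we assign them to points of $B_k$ arbitrarily. This defines $\varphi$ on $F_n$. The mass assigned to $b$ was below $c_b$ before the last point of positive mass arrived, and that point adds at most $\mathrm{at}(\mu_n)\le\eta_k\le\mu_k(\{b\})$. So
$$\mu_n(\varphi^{-1}(b))\le c_b+\mathrm{at}(\mu_n)\le\Big(\frac M\delta+1\Big)\mu_k(\{b\})\qquad(b\in B_k).$$
On the finitely many $F_n$ for which $k(n)$ is not defined, let $\varphi$ be constant with value in $B$.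

**Step 3: preimages of small sets are small.** Let $A\in I$. Summing the last bound over $b\in A\cap B_{k(n)}$ gives
$$\mu_n(\varphi^{-1}[A])\le\Big(\frac M\delta+1\Big)\mu_{k(n)}(A)\to0,$$
because $k(n)\to\infty$. So $\varphi^{-1}[A]\in I$, and (c) of Theorem 8 holds with one map. $\square$

## 9. Unbounded masses defeat every finite family of maps

When $\sup_n\mu_n(F_n)=\infty$, the containers of Step 2 would need unbounded capacity relative to their mass. To turn this into a proof that $\mathscr C_I$ is not precomplete, we must refute (c) of Theorem 8 for *every* $k$ and all $\varphi_1,\dots,\varphi_k$, for one suitable $B$.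

The tool is the pigeonhole principle. Suppose $B$ is divided into finitely many cells. If $F_p$ has enormous mass, then a part of $F_p$ of mass at least $1$ is sent by each $\varphi_i$ into a single cell. If all cells are small, we have found a small set with a large simultaneous preimage. There is one difficulty: in the first few blocks the points are heavy, so no division can make the cells there small. But those blocks contain only finitely many points of $B$, and we can use single points as cells. A finite set is in $I$ anyway; only when we collect infinitely many such points is some thinning needed.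

*Proof that unbounded masses give a clone that is not precomplete.* Assume $\sup_n\mu_n(F_n)=\infty$. Since each $\mu_n(F_n)$ is finite, the masses are unbounded on every tail of indices.

**Step 1: choose $B$ with bounded mass in every block.** There are infinitely many $n$ with $\mathrm{at}(\mu_n)\le\frac12$ and $\mu_n(F_n)\ge1$. For each of them add points of $F_n$ one by one until the mass is at least $\frac12$ for the first time; this gives $B_n\subseteq F_n$ with $\frac12\le\mu_n(B_n)\le1$. For all other $n$ let $B_n=\emptyset$. Let $B=\bigcup_nB_n$. Then $B\notin I$.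

Let $k\ge1$ and $\varphi_1,\dots,\varphi_k:\mathbb N\to B$ be arbitrary. We shall find $A\in I$ with
$$\{x:\varphi_i(x)\in A\text{ for all }i\}\notin I. \tag{7}$$
Then (c) of Theorem 8 fails for this $B$, and so (a) fails.

**Step 2: cut $B$ into finitely many cells, at precision $2^{-j}$.** Fix $j\ge1$ and let $\eta=2^{-j}/k$. Choose $m_j$ with $\mathrm{at}(\mu_m)\le\eta/2$ for all $m\ge m_j$. For $m\ge m_j$ split $B_m$ greedily: put points into the current piece as long as its mass stays at most $\eta$; when the next point would push it above $\eta$, close the piece and start a new one with that point. A closed piece has mass greater than $\eta-\eta/2=\eta/2$. Since $\mu_m(B_m)\le1$, there are at most $2/\eta$ closed pieces, and at most one piece is never closed. So, adding empty pieces if necessary, $B_m$ is divided into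
$$L_j=\lceil2/\eta\rceil+1$$
pieces $Q^m_1,\dots,Q^m_{L_j}$ of $\mu_m$-mass at most $\eta$. Now divide $B$ into

* the *low* cells $\{b\}$ with $b\in\bigcup_{m<m_j}B_m$; let $s_j$ be their number, which is finite;
* the $L_j$ *high* cells $Q_i=\bigcup_{m\ge m_j}Q^m_i$, $1\le i\le L_j$.

Every high cell satisfies $\mu_m(Q_i)\le\eta$ for *every* $m$ (the mass is $0$ for $m<m_j$).

**Step 3: find a heavy set that all $\varphi_i$ send into few cells.** Choose $p_j$, larger than all $p_{j'}$ with $j'<j$, such that $\mu_{p_j}(F_{p_j})\ge(s_j+L_j)^k$. Sort the points $x\in F_{p_j}$ according to the $k$-tuple of cells that contain $\varphi_1(x),\dots,\varphi_k(x)$. There are at most $(s_j+L_j)^k$ classes, so for some cells $c^j_1,\dots,c^j_k$ the set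
$$G_j=\{x\in F_{p_j}:\varphi_i(x)\in c^j_i\text{ for all }i\}\quad\text{satisfies}\quad\mu_{p_j}(G_j)\ge1 .$$
We record where the $\varphi_i$ send $G_j$. If $c^j_i$ is low, let $e^j_i$ be its only element; let $E_j$ be the set of all these points. Let $H_j=\{\varphi_i(x):x\in G_j,\ c^j_i\text{ high}\}$. Then
$$\varphi_i[G_j]\subseteq E_j\cup H_j\quad\text{for all }i. \tag{8}$$
The set $H_j$ is finite, and it is contained in a union of at most $k$ high cells, so
$$\mu_m(H_j)\le k\eta=2^{-j}\quad\text{for every }m. \tag{9}$$

**Step 4: thin out the indices $j$.** The masses in (9) are summable, so the sets $H_j$ can be united without trouble. The points $e^j_i$ may be heavy, so we make them either repeat or spread out. There are only finitely many possibilities for the set $\Lambda$ of those $i$ for which $c^j_i$ is low, so $\Lambda$ is constant on some infinite set of indices $j$. Treat the $i\in\Lambda$ one after the other, passing each time to an infinite subset of the current index set. If on the current index set the points $e^j_i$ lie in infinitely many blocks $F_m$, choose infinitely many indices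 for which they lie in pairwise different blocks. If they lie in finitely many blocks, they take only finitely many values, because blocks are finite; so one value is taken infinitely often, and we keep those indices. Both properties survive later thinnings. We end with an infinite set $\mathcal J$ of indices such that for each $i\in\Lambda$ the sequence $(e^j_i)_{j\in\mathcal J}$ is constant or has at most one term in each $F_m$.

**Step 5: the small set with a large preimage.** Let
$$E=\bigcup_{j\in\mathcal J}E_j,\qquad H=\bigcup_{j\in\mathcal J}H_j,\qquad A=E\cup H .$$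

By Step 4, each $i\in\Lambda$ contributes at most one point of $E$ to each $F_m$. So $|E\cap F_m|\le k$, and $\mu_m(E)\le k\,\mathrm{at}(\mu_m)\to0$.

Given $r\ge1$, the set $\bigcup_{j\le r}H_j$ is finite, so it does not meet $F_m$ when $m$ is large. For such $m$, (9) gives $\mu_m(H)\le\sum_{j>r}2^{-j}=2^{-r}$. Since $r$ was arbitrary, $\mu_m(H)\to0$.

So $A\in I$. By (8), for each $j\in\mathcal J$ the set $\{x:\varphi_i(x)\in A\text{ for all }i\}$ contains $G_j$, so its $\mu_{p_j}$-mass is at least $1$. The $p_j$ are strictly increasing, so this happens in infinitely many blocks. This proves (7), and with it Theorem 9. $\square$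

## 10. Weighted densities, and the exponent $\alpha=1$ as a threshold

**Corollary 10.**

1. Let $w:\mathbb N\to[0,\infty)$ with $S(N)=\sum_{i<N}w(i)\to\infty$ and $w(N)/S(N+1)\to0$. Let $S_A(N)=\sum_{i<N,\,i\in A}w(i)$ and $I_w=\{A:S_A(N)/S(N)\to0\}$. Then $\mathscr C_{I_w}$ is precomplete.
2. For $0<\alpha\le1$ let $I_\alpha=\{A:|A\cap[0,N)|/N^\alpha\to0\}$. Then $\mathscr C_{I_\alpha}$ is precomplete iff $\alpha=1$.

In part 1, the case $w\equiv1$ has $S(N)=N$ and $I_w=Z$. The case $w(i)=1/(i+1)$ is the ideal of sets of logarithmic density $0$; its hypotheses hold since the harmonic series diverges and $w(N)/S(N+1)\le w(N)\to0$, because $S(N+1)\ge w(0)=1$.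

*Proof of part 1.* **Step 1: blocks on which $S$ doubles.** We look for blocks that make $I_w$ an ideal as in Theorem 9 with bounded masses. Let $m_0$ be least with $S(m_0)>0$, and let $m_{n+1}=\min\{m:S(m)\ge2S(m_n)\}$. These exist since $S\to\infty$, and they are strictly increasing. Let $F_0=[0,m_1)$ and $F_n=[m_n,m_{n+1})$ for $n\ge1$, and let $\mu_n(A)=\sum_{i\in A\cap F_n}w(i)/S(m_n)$ for all $n\ge0$.

**Step 2: the masses are bounded and the atoms vanish.** By minimality of $m_{n+1}$ we have $S(m_{n+1}-1)<2S(m_n)$, so
$$S(m_{n+1})<2S(m_n)+w(m_{n+1}-1),\qquad\text{where}\quad\frac{w(m_{n+1}-1)}{S(m_{n+1})}\to0 .$$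
For large $n$ the last quotient is at most $\frac12$, and then $S(m_{n+1})<4S(m_n)$. So there is a constant $C$ with $S(m_{n+1})\le C\,S(m_n)$ for all $n$. For $n\ge1$,
$$1\le\mu_n(F_n)=\frac{S(m_{n+1})-S(m_n)}{S(m_n)}\le C,$$
and $\mu_0(F_0)=S(m_1)/S(m_0)\le C$. If $n\ge1$ and $i\in F_n$, then $S(i+1)\le S(m_{n+1})\le C\,S(m_n)$, so $w(i)/S(m_n)\le C\,w(i)/S(i+1)$. Hence $\mathrm{at}(\mu_n)\le C\max_{i\in F_n}w(i)/S(i+1)\to0$.

**Step 3: the two ideals agree.** If $A\in I_w$, then for $n\ge1$
$$\mu_n(A)\le\frac{S_A(m_{n+1})}{S(m_n)}\le C\,\frac{S_A(m_{n+1})}{S(m_{n+1})}\to0 .$$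
Conversely, suppose $\mu_n(A)\to0$, and let $m_k<N\le m_{k+1}$. For $j\le k$ we have $S(m_j)\le2^{-(k-j)}S(m_k)\le2^{-(k-j)}S(N)$, and $S_A(N)\le\sum_{j\le k}S(m_j)\mu_j(A)$. So
$$\frac{S_A(N)}{S(N)}\le\sum_{j\le k}2^{-(k-j)}\mu_j(A)\to0$$
by Lemma 3. Thus $I_w=\{A:\mu_n(A)\to0\}$. Since $\mu_n(F_n)\ge1$ for $n\ge1$ and $\sup_n\mu_n(F_n)\le C$, Theorem 9 shows that $\mathscr C_{I_w}$ is precomplete.

*Proof of part 2.* Use dyadic blocks: $F_0=\{0,1\}$, $F_n=[2^n,2^{n+1})$ for $n\ge1$, and $\mu_n(A)=|A\cap F_n|/2^{\alpha n}$. Then $\mathrm{at}(\mu_n)=2^{-\alpha n}\to0$. We check that $I_\alpha=\{A:\mu_n(A)\to0\}$. On the one hand,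
$$\mu_n(A)\le2^\alpha\,\frac{|A\cap[0,2^{n+1})|}{2^{\alpha(n+1)}},$$
which tends to $0$ if $A\in I_\alpha$. On the other hand, for $2^k<N\le2^{k+1}$,
$$\frac{|A\cap[0,N)|}{N^\alpha}\le\frac1{2^{\alpha k}}\sum_{j\le k}2^{\alpha j}\mu_j(A)=\sum_{j\le k}2^{-\alpha(k-j)}\mu_j(A),$$
which tends to $0$ if $\mu_j(A)\to0$, by Lemma 3 with $\rho=2^{-\alpha}$. Finally, $\mu_n(F_n)=2^{(1-\alpha)n}$ for $n\ge1$. This does not tend to $0$, and it is bounded iff $\alpha=1$. Theorem 9 gives the claim. $\square$
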